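# Scaled coefficients of the $J$-function of a Fano manifold, and a sixfold on which they oscillate

## 1. A real sequence built from one-point invariants

Let $X$ be a Fano manifold of complex dimension $n>0$, with $c_1=c_1(X)$ and $H^*(X)=H^*(X;\mathbb C)$. Let $r$ be its Fano index, the largest integer dividing all the numbers $\langle c_1,d\rangle$, $d\in H_2(X;\mathbb Z)$; so $\langle c_1,d\rangle\in r\mathbb Z_{>0}$ for every nonzero effective curve class $d\in\mathsf{Eff}$. Let $\{\phi_\ell\}$, $\{\phi^\ell\}$ be bases of $H^*(X)$ dual under the Poincaré pairing, and put $J_0=1$ and, for $m>0$,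
$$J_m=\sum_{\langle c_1,d\rangle=m}\ \sum_\ell\Big\langle\frac{\phi^\ell}{1-\psi}\Big\rangle_{0,1,d}\phi_\ell\ \in H^*(X),\qquad \frac1{1-\psi}=\sum_{k\ge0}\psi^k .$$
The sum is finite: $c_1$ is ample, so only finitely many effective classes have $\langle c_1,d\rangle=m$, and for each of them the dimension constraint allows at most one power of $\psi$ per homogeneous $\phi^\ell$. Clearly $J_m=0$ unless $r\mid m$.

Put $\beta=\frac n2+c_1$. For a positive number $x$, $x^\beta=e^{\beta\log x}$ acts on $H^*(X)$ by cup product; since $c_1$ is nilpotent, it is $x^{n/2}$ times a polynomial in $c_1$. The object on which everything turns is, for $T>0$,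
$$B_m=J_m\,m!\,m^{\beta}\,T^{-(m+\beta)}\qquad(m\in r\mathbb Z_{>0}).\tag{1}$$
Its decisive property is that **$B_m$ is real**: $B_m\in H^*(X;\mathbb R)$. Indeed $J_m$ does not depend on the basis, Gromov–Witten invariants of rational classes are rational, and $m!\,m^\beta T^{-(m+\beta)}$ is a real polynomial in the real class $c_1$.

What is $B_m$ for? The $J_m$ are the coefficients of the $J$-function restricted to the anticanonical line,
$$J(t)=t^{c_1}\Big(1+\sum_{d\ne0,\,\ell}\Big\langle\frac{\phi^\ell}{1-\psi}\Big\rangle_{0,1,d}\phi_\ell\,t^{\langle c_1,d\rangle}\Big),\qquad t^{\frac n2}J(t)=t^\beta\sum_{m\in r\mathbb Z_{\ge0}}J_m\,t^m,$$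
and one would like to read their growth off the spectrum of the operator $E=c_1\star_0$, small quantum multiplication by $c_1$ at the origin.

**Definition.** Let $T>0$, $\theta\in\mathbb R$, $A\in H^*(X)$. The series $t^{n/2}J(t)$ is *$(T,\theta,A)$-scaled asymptotic Mittag-Leffler* if
$$\lim_{m\to\infty,\ m\in r\mathbb Z}J_m\,m!\,m^\beta\,T^{-(m+\beta)}e^{-\mathrm i\theta(m+\beta)}=A.\tag{2}$$

In terms of (1), the definition says that $B_m$ turns with one single frequency: $B_m=e^{\mathrm i\theta m}(e^{\mathrm i\theta\beta}A+o(1))$. The following is asked in ChunYin Hau, "Continuous and Discrete Asymptotic Behaviours of the J-function of a Fano Manifold", arXiv:2503.06570 (2025). Let $T$ be the spectral radius of $E$, and let $Te^{\mathrm i\theta}$ be an eigenvalue. Is $t^{n/2}J(t)$ a $(T,\theta,A_\theta)$-scaled asymptotic Mittag-Leffler series for some nonzero $A_\theta\in H^*(X)$?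

The answer is **no**, and the reason is already visible: a real sequence cannot turn with the phase of a non-real number unless the sampling $m\in r\mathbb Z$ hides it. We need a Fano manifold of index $1$ with non-real eigenvalues of maximal modulus, and we will build one of dimension $6$. After that we determine what $B_m$ does instead, under a reducedness hypothesis.

Throughout, $T>0$ is the spectral radius of $E$ (its positivity is part of the definition), $\mu_r=\{\zeta\in\mathbb C:\zeta^r=1\}$, and

$$S=\{u:\ u\text{ an eigenvalue of }E,\ |u|=T\}$$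

is the set of *extremal eigenvalues*. "Yes for $X$" means that for every $\theta$ with $Te^{\mathrm i\theta}\in S$, (2) holds with some $A_\theta\ne0$.

## 2. Gromov–Witten rules, degrees, and a recursion for $J_m$

For homogeneous $v$ write $|v|=\frac12\deg v$. Let $\mathsf D$ be the operator $\frac12\deg$ and $\mathsf M=\mathsf D-\frac n2$. The textbook rules we use are these.

- *Dimension.* $\langle a_1\psi^{k_1},\dots,a_s\psi^{k_s}\rangle_{0,s,d}=0$ for homogeneous $a_i$ unless $\sum(|a_i|+k_i)=n-3+s+\langle c_1,d\rangle$.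
- *Degree zero.* $\langle a,b,c\rangle_{0,3,0}=\int_X abc$. For $s\ge4$ and no $\psi$, degree-zero invariants vanish, because the moduli space is $\overline M_{0,s}\times X$ and all the classes are pulled back from $X$.
- *String.* For $d\neq0$, $\langle1,a\psi^k\rangle_{0,2,d}=\langle a\psi^{k-1}\rangle_{0,1,d}$, read as $0$ if $k=0$. An invariant without $\psi$ and with an insertion $1$ vanishes, except for three points in degree zero.
- *Divisor.* For $d\ne0$, $\langle c_1,w,a\psi^k\rangle_{0,3,d}=\langle c_1,d\rangle\langle w,a\psi^k\rangle_{0,2,d}+\langle w,(c_1 a)\psi^{k-1}\rangle_{0,2,d}$, the last term absent if $k=0$. Also $\langle c_1,a,b,c\rangle_{0,4,d}=\langle c_1,d\rangle\langle a,b,c\rangle_{0,3,d}$ for all $d$.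
- *Topological recursion.* For $k\ge1$, $\langle c_1,w,a\psi^k\rangle_{0,3,d}=\sum_{d'+d''=d,\ d'\ne0}\sum_j\langle a\psi^{k-1},\phi_j\rangle_{0,2,d'}\langle\phi^j,c_1,w\rangle_{0,3,d''}$.
- *WDVV.* The big quantum product is associative, to each order in the parameter.

The small quantum product at the origin is $a\star_0b=\sum_d(a\star_0b)_d$ with $(a\star_0b)_d=\sum_\ell\langle a,b,\phi^\ell\rangle_{0,3,d}\phi_\ell$. It is associative with unit $1$, and commutative on $H^{ev}(X)$. The dimension rule gives $|a|+|b|+|\phi^\ell|=n+\langle c_1,d\rangle$, and $|\phi_\ell|=n-|\phi^\ell|$, so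
$$(a\star_0b)_d\ \text{ has }\mathsf D\text{-degree }\ |a|+|b|-\langle c_1,d\rangle .$$
Let $E_b$ be the part of $E$ coming from the classes with $\langle c_1,d\rangle=b$. Then $E=\sum_bE_b$ with $b\in r\mathbb Z_{\ge0}$, $E_0=c_1\cup$, the sum is finite, $E_b$ raises $\mathsf D$-degree by $1-b$, and hence
$$\lambda^{\mathsf D}E_b\lambda^{-\mathsf D}=\lambda^{1-b}E_b .\tag{3}$$

By the dimension rule a one-point invariant with an odd insertion vanishes, so $J_m\in H:=H^{ev}(X)$. For $w\in H$ and $a\ge0$ define $L_0w=w$ and $L_aw=\sum_{\langle c_1,d\rangle=a}\sum_\ell\big\langle w,\frac{\phi^\ell}{1-\psi}\big\rangle_{0,2,d}\phi_\ell$ for $a>0$; put $L_a=0$ for $a<0$. Again by the dimension rule, $L_a:H\to H$, and by the string rule $L_a1=J_a$.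

**Recursion.** On $H$, for all $a\ge0$,
$$(a+c_1)L_a=\sum_{b\ge0}L_{a-b}E_b .\tag{4}$$

*Proof.* For $a=0$ it says $c_1\cup=E_0$. Let $a>0$. Sum the divisor rule over $k$, multiply by $\phi_\ell$ and sum over $\ell$ and over $\langle c_1,d\rangle=a$. Since $\sum_\ell\langle w,\frac{c_1\phi^\ell}{1-\psi}\rangle\phi_\ell=c_1\sum_\ell\langle w,\frac{\phi^\ell}{1-\psi}\rangle\phi_\ell$ (cup product by $c_1$ is self-adjoint), we get
$$(a+c_1)L_aw=\sum_{\langle c_1,d\rangle=a}\sum_\ell\Big\langle c_1,w,\frac{\phi^\ell}{1-\psi}\Big\rangle_{0,3,d}\phi_\ell .$$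
Now split off the term $k=0$, which contributes $E_aw=L_0E_aw$, and apply topological recursion to the terms $k\ge1$. Since $\sum_j\phi_j\langle\phi^j,c_1,w\rangle_{0,3,d''}=(c_1\star_0w)_{d''}$, they contribute $\sum_{a'>0}L_{a'}E_{a-a'}w$. The sum is the right side of (4). $\square$

## 3. The projective line by hand

Let $X=\mathbb P^1$ with hyperplane class $h$, so $n=1$, $c_1=2h$, $r=2$, $\beta=\frac12+2h$. The quantum product is $h\star_0h=1$. So $E1=2h$ and $Eh=2$, the eigenvalues are $\pm2$, $T=2$ and $S=\{2,-2\}=2\mu_2$.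

Here $E_01=2h$, $E_0h=0$, $E_21=0$, $E_2h=2$. Recursion (4) with $a=2d$, applied to $1$ and to $h$, reads
$$(2d+2h)J_{2d}=2L_{2d}h,\qquad(2d+2h)L_{2d}h=2J_{2d-2}.$$
Hence $(d+h)^2J_{2d}=J_{2d-2}$ and
$$J_{2d}=\prod_{j=1}^d(h+j)^{-2}=\frac{\Gamma(1+h)^2}{\Gamma(d+1+h)^2}.$$
By Stirling, $\Gamma(d+1+h)=d!\,d^h(1+o(1))$, so with $m=2d$
$$B_{2d}=(2d)!\,(2d)^{\frac12+2h}\,2^{-2d-\frac12-2h}J_{2d}=\frac{(2d)!}{d!^2}\,4^{-d}\,d^{\frac12}\,\Gamma(1+h)^2(1+o(1))\ \longrightarrow\ \frac{\Gamma(1+h)^2}{\sqrt\pi}.$$
So (2) holds for $\theta=0$ with $A_0=\Gamma(1+h)^2/\sqrt\pi=(1-2\gamma h)/\sqrt\pi$, where $\gamma=-\Gamma'(1)$. For $\theta=\pi j$ and $m$ even, $e^{-\mathrm i\theta m}=1$, so (2) holds with $A_\theta=e^{-\mathrm i\theta\beta}A_0\ne0$. The answer for $\mathbb P^1$ is yes. Notice how: the two extremal eigenvalues $2$ and $-2$ are indistinguishable on even $m$, because they form one $\mu_2$-orbit.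

## 4. What reality forces on the phase

**Theorem A (no hypothesis on $X$).** (i) If $t^{n/2}J(t)$ is $(T,\theta,A)$-scaled asymptotic Mittag-Leffler for some real $T>0$, $\theta\in\mathbb R$ and $A\ne0$, then $e^{2\mathrm ir\theta}=1$. (ii) If the answer is yes for $X$, then $S=u\,\mu_r$ for one $u$ (a single $\mu_r$-orbit), and $u^r=\pm T^r$.

Note that in (i) the number $T$ need not be the spectral radius.

**Step 1: part (i), by conjugating the sequence.** This step turns reality of $B_m$ into a condition on $\theta$. With $A'=e^{\mathrm i\theta\beta}A\neq0$ the hypothesis is $B_m=e^{\mathrm i\theta m}(A'+o(1))$ along $m\in r\mathbb Z$. Conjugate; since $\overline{B_m}=B_m$, also $B_m=e^{-\mathrm i\theta m}(\overline{A'}+o(1))$. Comparing,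
$$e^{2\mathrm i\theta m}A'=\overline{A'}+o(1)\qquad(m\in r\mathbb Z).$$
Take a nonzero coordinate $\alpha$ of $A'$ in a basis of $H^*(X;\mathbb R)$: $e^{2\mathrm i\theta rk}\alpha\to\bar\alpha$, so $e^{2\mathrm i\theta rk}$ converges as $k\to\infty$. Its limit has modulus $1$, so the ratio of consecutive terms, which is the constant $e^{2\mathrm i\theta r}$, tends to $1$.

**Step 2: $S$ lies in one orbit if the answer is yes.** This step compares two extremal eigenvalues through the one sequence they must both describe. Let $Te^{\mathrm i\theta},Te^{\mathrm i\theta'}\in S$. Then $e^{\mathrm i\theta m}(A'+o(1))=B_m=e^{\mathrm i\theta'm}(A''+o(1))$ with $A',A''\ne0$. A nonzero coordinate of $A'$ shows that $e^{\mathrm i(\theta-\theta')rk}$ converges, so as before $e^{\mathrm i(\theta-\theta')r}=1$. Thus $S\subset u\mu_r$ for any $u\in S$.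

**Step 3: $S$ is $\mu_r$-invariant, for every $X$.** This step gives the reverse inclusion. Let $\zeta\in\mu_r$ (fix a choice of $\log\zeta$, as $\mathsf D$ has half-integer eigenvalues on odd classes). In (3) with $\lambda=\zeta$ the exponents are the integers $1-b$ with $r\mid b$, so $\zeta^{1-b}=\zeta$ and $\zeta^{\mathsf D}E\zeta^{-\mathsf D}=\zeta E$. So the spectrum of $E$ is invariant under multiplication by $\zeta$.

Hence $S=u\mu_r$ when the answer is yes; by (i), $e^{2\mathrm ir\theta}=1$ for $u=Te^{\mathrm i\theta}$, i.e. $u^{2r}=T^{2r}$. $\square$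

## 5. Products of projective spaces never violate Theorem A

To contradict the expected property we must find $X$ for which $S$ fails the conclusion of Theorem A(ii). Spectra of products are easy, because eigenvalues of $c_1$ add, so the natural first attempt is a product of projective spaces.

We use, here and below, that for toric Fano manifolds the small quantum cohomology ring is Batyrev's ring (Batyrev, *Quantum cohomology rings of toric manifolds*, Astérisque 218 (1993); proved by Givental, *A mirror theorem for toric complete intersections*, 1998; see also Cox–Katz, *Mirror Symmetry and Algebraic Geometry*, Ch. 11). We set all $q^d=1$. The ring is generated by divisor classes, with one relation for each primitive collection of homogeneous coordinates. For $\mathbb P^n$ the coordinates all have class $p$ and the relation is $p^{n+1}=1$, with $c_1=(n+1)p$. Thus $S=(n+1)\mu_{n+1}$ and $r=n+1$. We also use the elementary fact that the eigenvalues of multiplication by an element of a finite-dimensional commutative algebra are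 its values at the points of the spectrum, and the generalized eigenspace for a value is the sum of the local factors at the points where the value is taken.

For $X=\prod_i\mathbb P^{n_i}$ the ring is $\mathbb C[p_1,p_2,\dots]/(p_i^{n_i+1}=1)$ and the eigenvalues are $\sum_i(n_i+1)p_i$ with $p_i\in\mu_{n_i+1}$. The modulus is at most $\sum_i(n_i+1)$, attained at $p_i=1$. By the equality case of the triangle inequality, it is attained exactly when all $p_i$ are one common number $\eta\in\bigcap_i\mu_{n_i+1}=\mu_g$, $g=\gcd(n_i+1)$. The Fano index is $g$, since $H_2$ is generated by lines in the factors. So $S=\big(\sum_i(n_i+1)\big)\mu_r$: always one orbit, with $u^r=T^r$. The attempt stops here, and for a clear reason: every factor has its spectral radius as an eigenvalue, so the factors can always line up.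

We need a factor that is extremal in a direction which the other factor misses. Suppose $Y$ has index $1$ and its only extremal eigenvalue is $-\tau$ with $\tau$ large. The eigenvalues of $\mathbb P^2$ are $3,3\omega,3\bar\omega$ with $\omega=e^{2\pi\mathrm i/3}$, and $-3$ is not among them. For large $\tau$ the modulus $|-\tau+v|$ is largest for the $v$ with most negative real part, that is, for $v=3\omega$ and $v=3\bar\omega$. So on $Y\times\mathbb P^2$ the extremal eigenvalues are a non-real conjugate pair. It remains to find $Y$.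

## 6. The fourfold $\mathbb P_{\mathbb P^3}(\mathcal O\oplus\mathcal O(3))$ and the sixfold $\mathbb P_{\mathbb P^3}(\mathcal O\oplus\mathcal O(3))\times\mathbb P^2$

**Theorem B (counterexamples).** Let $X=\mathbb P_{\mathbb P^3}(\mathcal O\oplus\mathcal O(3))\times\mathbb P^2$, or more generally $X^{(k)}=X\times(\mathbb P^1)^k$, $k\ge0$. Then $r=1$ and $S=\{u,\bar u\}$ with $u\notin\mathbb R$. So for neither extremal eigenvalue does a nonzero $A_\theta$ exist, and the answer to the question is no.

Since $\dim X^{(k)}=6+k$, there are counterexamples in every dimension at least $6$.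

**Step 1: geometry and index.** This step checks that the manifolds are Fano of index $1$. Realize $Y=\mathbb P_{\mathbb P^3}(\mathcal O\oplus\mathcal O(3))$ as the toric manifold $\big((\mathbb C^4\setminus0)\times(\mathbb C^2\setminus0)\big)/(\mathbb C^*)^2$ whose coordinates $z_1,\dots,z_4,w_1,w_2$ have divisor classes $h,h,h,h,\ \xi,\ \xi-3h$. Both $h$ and $\xi$ are base point free: $h$ is pulled back from $\mathbb P^3$, and $\xi$ has the sections $w_1$ and $w_2\cdot(\text{cubic in }z)$, with no common zero. Let $d_1$ be the class of a line in the section $\{w_2=0\}\cong\mathbb P^3$ and $d_2$ the class of a fiber of $Y\to\mathbb P^3$. On $\{w_2=0\}$ the coordinate $w_1$ has no zero, so $\xi\cdot d_1=0$, $h\cdot d_1=1$; and $h\cdot d_2=0$, $\xi\cdot d_2=1$. An effective class $d$ therefore equals $(h\cdot d)d_1+(\xi\cdot d)d_2$ with nonnegative coefficients. Now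
$$c_1(Y)=4h+\xi+(\xi-3h)=h+2\xi,\qquad c_1\cdot d_1=1,\quad c_1\cdot d_2=2,$$
so $c_1(Y)$ is positive on the closed cone of curves minus $0$, hence ample. $Y$ is Fano, and so is $X^{(k)}=Y\times\mathbb P^2\times(\mathbb P^1)^k$. Since $\langle c_1,d_1\rangle=1$, the index of $Y$ and of every $X^{(k)}$ is $1$.

**Step 2: the quantum ring.** This step reduces the spectrum to the roots of one polynomial. The primitive collections are $\{z_1,\dots,z_4\}$, $\{w_1,w_2\}$, the coordinates of $\mathbb P^2$, and those of each $\mathbb P^1$. The intersection numbers of the six divisors of $Y$ with $d_1$ are $1,1,1,1,0,-3$, and with $d_2$ they are $0,0,0,0,1,1$. So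
$$QH(X^{(k)})=\mathbb C[h,\xi,p,p_1,\dots,p_k]\big/\big(h^4=(\xi-3h)^3,\ \xi(\xi-3h)=1,\ p^3=1,\ p_j^2=1\big),$$
with $c_1=h+2\xi+3p+2\sum_jp_j$. Put $y=\xi-3h$. Then $\xi=y^{-1}$ and $3h=\xi-y$, so $h=\frac{1-y^2}{3y}$. The relation $h^4=y^3$ becomes
$$f(y):=(1-y^2)^4-81y^7=0,\qquad\text{and}\qquad h+2\xi=c(y):=\frac{7-y^2}{3y}.$$
Since $f(0)=1$, $y$ is automatically invertible modulo $f$, and the ring is $\mathbb C[y,p,p_j]/(f(y),p^3-1,p_j^2-1)$ of dimension $8\cdot3\cdot2^k$. The eigenvalues of $c_1\star_0$ are the numbers $c(y)+3p+2\sum_jp_j$ at the points of this ring.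

A first sign that $Y$ is what we want: expanding,
$$f=y^8-81y^7-4y^6+6y^4-4y^2+1,$$
so the roots satisfy $\sum y=81$ and $\sum\frac1y=0$, and the trace of $c_1\star_0$ on $H^*(Y)$ is $\sum\frac13(\frac7y-y)=-27$. In no basis is this operator a matrix with nonnegative entries.

**Step 3: the roots of $f$.** This step shows that one root dominates.

On $|y|=2$ we have $|1-y^2|^4\le5^4=625<10368=81\cdot2^7=|81y^7|$. By Rouché, exactly $7$ roots lie in $|y|<2$ and none on $|y|=2$; as $\deg f=8$, one root $y_0$ lies in $|y|>2$, and it is simple. Next, $f(81)=(81^2-1)^4-81^8<0$ and $f(+\infty)=+\infty$, so there is a real root larger than $81$; it must be $y_0$. The function $c(y)=\frac13(\frac7y-y)$ decreases on $y>0$, so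
$$u_0:=c(y_0)<c(81)=-\frac{6554}{243}<-26 .$$
Put $\tau=-u_0>26$.

If $|y|\le\frac13$, then $|1-y^2|^4\ge(\frac89)^4>\frac12>\frac1{27}\ge81|y|^7$, so $y$ is not a root. The other seven roots thus satisfy $\frac13<|y|<2$, and there $|c(y)|\le\frac13\big(\frac7{|y|}+|y|\big)<\frac{21+2}3<8$.

In particular, for $Y$ itself $S=\{-\tau\}$, a simple eigenvalue, and $T=\tau$ is not an eigenvalue.

**Step 4: the extremal eigenvalues for $k=0$.** The eigenvalues of $X$ are $c(y)+3p$, $f(y)=0$, $p^3=1$. Put
$$u_\pm=u_0+3e^{\pm2\pi\mathrm i/3}=-\big(\tau+\tfrac32\big)\pm\tfrac{3\sqrt3}2\mathrm i .$$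
The third eigenvalue over $y_0$ is $u_0+3$, of modulus $\tau-3$. Eigenvalues over the other seven roots have modulus less than $8+3=11$. Both bounds are below $\tau+\frac32<|u_\pm|$. So $S=\{u_+,u_-\}$ and $T=\sqrt{\tau^2+3\tau+9}$. Each of $u_\pm$ is attained at one point only, and the local factor there is $\mathbb C$, since $y_0$ is a simple root of $f$ and $p^3-1$ has simple roots. So both eigenvalues are simple.

**Step 5: the extremal eigenvalues for general $k$.** This step checks that extra factors $\mathbb P^1$ do no harm. The eigenvalues are $w+s$ with $w$ an eigenvalue for $k=0$ and $s=2\sum_jp_j\in\{-2k,-2k+4,\dots,2k\}$; the value $s=-2k$ is attained once, at $p_j=-1$ for all $j$.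

- If $w\ne u_\pm$, then $|w|<\tau+\frac32$ by Step 4, so $|w+s|<\tau+\frac32+2k=|\operatorname{Re}(u_\pm-2k)|<|u_\pm-2k|$.
- If $w=u_\pm$ and $s>-2k$, then $-(\tau+\frac32)-2k<\operatorname{Re}(w+s)\le2k-\tau-\frac32$. So $|\operatorname{Re}(w+s)|<\tau+\frac32+2k=|\operatorname{Re}(w-2k)|$. The imaginary parts of $w+s$ and $w-2k$ agree, whence $|w+s|<|w-2k|$.

So $S=\{u_+-2k,\ u_--2k\}$, a non-real conjugate pair, with both eigenvalues simple.

**Step 6: conclusion.** Let $Te^{\mathrm i\theta}\in S$. It is not real, so $e^{2\mathrm ir\theta}=e^{2\mathrm i\theta}\ne1$. By Theorem A(i), (2) fails for every nonzero $A_\theta$. $\square$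

## 7. The asymptotic formula for $m!\,m^\beta J_m$, and the exponent that must vanish

A *block* of the commutative algebra $(H,\star_0)$, $H=H^{ev}(X)$, means here the generalized $u$-eigenspace $H_u$ of $E$ on $H$, for an eigenvalue $u$. It is an ideal and an algebra with its own unit. It is *reduced* if it has no nonzero nilpotents, i.e. is a product of copies of $\mathbb C$. For $\mathbb P^1$ the blocks are $\mathbb C e_\pm$, $e_\pm=\frac12(1\pm h)$, both reduced. As an abstract algebra, $\mathbb C[x]/(x-1)^2$ is not reduced.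

**Theorem C (converse and classification).** Suppose that for every $u\in S$ the block (generalized $u$-eigenspace of $c_1\star_0$) of the commutative algebra $(H^{ev}(X),\star_0)$ is reduced. (For example: $u$ is a simple eigenvalue on $H^{ev}$, or small quantum cohomology is semisimple.) Then there are nonzero $V_u\in H^{ev}(X)$, $u\in S$, with $V_{\zeta u}=V_u$ for $\zeta\in\mu_r$, such that
$$m!\,m^\beta J_m=\sum_{u\in S}u^mV_u+o(T^m)\qquad(m\to\infty,\ m\in\mathbb Z),\tag{5}$$
where $J_m:=0$ if $r\nmid m$. For any $\theta\in\mathbb R$, the limit in (2) exists if and only if $S=Te^{\mathrm i\theta}\mu_r$. In that case it equals $rT^{-\beta}e^{-\mathrm i\theta\beta}V_{Te^{\mathrm i\theta}}\ne0$. Hence for such $X$ the answer is yes if and only if $S$ is a single $\mu_r$-orbit.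

Whether a single orbit suffices when an extremal block is not reduced is not settled here.

How would one attack (5)? The generating series of the $L_a$ satisfies a differential equation in $t$, but its singularity at $t=\infty$ is irregular. A termwise Laplace transform replaces $t^m$ by roughly $m!\,\lambda^{-m-1}$ and gives a function whose singularities sit at the eigenvalues of $E$. We will find a system $\Psi'=\Psi R$ with $R(\lambda)=(\mathsf M-N-1)(\lambda-E)^{-1}$, where $N$ is a shift that we are free to choose. If $E$ acts as $u$ on $H_u$, with spectral projection $\pi_u$, the residue at $u$ is $(\mathsf M-N-1)\pi_u$. Its nonzero eigenvalues are those of $\pi_u\mathsf M\pi_u-(N+1)$ on $H_u$. An eigenvalue $\nu\ne0$ of $\pi_u\mathsf M\pi_u$ would change the power of $m$ in the contribution of $u$ from $m^N$ to $m^{N-\nu}$ and ruin (5). So we need $\pi_u\mathsf M\pi_u=0$. When $\dim H_u=1$ this follows from antisymmetry of $\mathsf M$. In larger blocks antisymmetry stops short: an antisymmetric $2\times2$ matrix with off-diagonal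 entries $\pm a$ has eigenvalues $\pm\mathrm ia$. The way past this point is to deform the product to first order in the big quantum directions.

## 8. Vanishing of $\pi_u\mathsf M\pi_u$ on a reduced block

Let $(\cdot,\cdot)$ be the Poincaré pairing on $H$; it is symmetric and non-degenerate there. Quantum multiplications are self-adjoint. Since $(a,b)\ne0$ forces $|a|+|b|=n$ for homogeneous $a,b$, we have $(\mathsf Ma,b)=-(a,\mathsf Mb)$. The spectra of $E$ on $H^*(X)$ and on $H$ coincide as sets: for a polynomial $P$, the operator $P(E)$ is multiplication by the element $P(c_1)$ of the quantum ring, and on either space it vanishes iff this element does, because $1\in H$. So the two minimal polynomials agree. For $u\in S$, $\pi_u$ is multiplication by the unit $e_u=\pi_u1\ne0$ of $H_u$. It is self-adjoint, so distinct blocks are orthogonal and $H_u$ is non-degenerate.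

**Lemma 1.** If $H_u$ is reduced, then $E\pi_u=u\pi_u$ and $\pi_u\mathsf M\pi_u=0$.

**Step 1: diagonal entries.** Write $H_u=\bigoplus_i\mathbb Ce_i$ with orthogonal idempotents $e_i$. Each line $\mathbb Ce_i=H\star_0e_i$ is an ideal, so $Ee_i\in\mathbb Ce_i$, and the eigenvalue is $u$ since $e_i\in H_u$. This gives $E\pi_u=u\pi_u$. For $i\ne j$, $(e_i,e_j)=(e_i\star_0e_j,1)=0$; non-degeneracy gives $(e_i,e_i)\ne0$. Write $\pi_u\mathsf Me_i=\sum_j\mathsf M_{ji}e_j$. Then $\mathsf M_{ii}(e_i,e_i)=(\pi_u\mathsf Me_i,e_i)=(\mathsf Me_i,e_i)$. Antisymmetry and symmetry of the pairing give $(\mathsf Me_i,e_i)=-(e_i,\mathsf Me_i)=-(\mathsf Me_i,e_i)$, so $\mathsf M_{ii}=0$. For $\dim H_u=1$ we are done.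

**Step 2: a first-order deformation of the product.** This step produces an identity containing $[v\star_0,\mathsf M]$, which sees off-diagonal entries. For $v\in H$ put, over $\mathbb C[\varepsilon]/\varepsilon^2$,
$$a\star_\varepsilon b=a\star_0b+\varepsilon\sum_{d,\ell}\langle a,b,v,\phi^\ell\rangle_{0,4,d}\,\phi_\ell .$$
The sum is finite, since the dimension rule bounds $\langle c_1,d\rangle$ and $X$ is Fano; it lies in $H$ when $a,b,v$ do. By WDVV to first order the product is associative; it is commutative, and $1$ is still the unit by the string rule. By the divisor rule the $\varepsilon$-part of multiplication by $c_1$ is $a\mapsto\sum_d\langle c_1,d\rangle(v\star_0a)_d$. For homogeneous $v,a$ the class $(v\star_0a)_d$ has $\mathsf D$-degree $|v|+|a|-\langle c_1,d\rangle$, so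
$$\sum_d\langle c_1,d\rangle(v\star_0a)_d=(\mathsf Dv)\star_0a+v\star_0\mathsf Da-\mathsf D(v\star_0a)=\big((\mathsf Dv)\star_0+[v\star_0,\mathsf M]\big)a .$$
By linearity this holds for all $v,a\in H$.

**Step 3: lifting the idempotents.** This step shows that $c_1$ still acts by a scalar on a deformed $e_i$. In the deformed algebra, $x=e_i$ satisfies $x^2-x\in\varepsilon H$, so $(x^2-x)^2=0$. Put $\tilde e_i=3x^2-2x^3$. From
$$(3x^2-2x^3)(3x^2-2x^3-1)=-(x^2-x)^2(3-2x)(2x+1)=0$$
we see that $\tilde e_i$ is idempotent, and $\tilde e_i=e_i+\varepsilon f_i$ for some $f_i\in H$. Let $z$ be a multiple of $\tilde e_i$, so $\tilde e_i\star_\varepsilon z=z$. Modulo $\varepsilon$ it lies in $\mathbb Ce_i$, say it is $\alpha e_i$. Then $z-\alpha\tilde e_i=\varepsilon z'$, and $\tilde e_i\star_\varepsilon\varepsilon z'=\varepsilon z'$ gives $e_i\star_0z'=z'$, so $z'=\alpha'e_i$. Hence $z=(\alpha+\varepsilon\alpha')\tilde e_i$. Apply this to $z=c_1\star_\varepsilon\tilde e_i$, for which $\alpha=u$: for some $w_i\in\mathbb C$,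
$$c_1\star_\varepsilon\tilde e_i=(u+\varepsilon w_i)\tilde e_i .$$

**Step 4: off-diagonal entries.** By Step 2, the $\varepsilon$-part of the last identity is
$$(E-u)f_i+(\mathsf Dv)\star_0e_i+[v\star_0,\mathsf M]e_i=w_ie_i .\tag{6}$$
Apply $\pi_u$. It kills the first term because $\pi_u(E-u)=0$, and the second lies in $\mathbb Ce_i$. Write $v\star_0e_l=v_le_l$. Since $\pi_u$ commutes with $v\star_0$, the third term becomes
$$v\star_0\pi_u\mathsf Me_i-v_i\,\pi_u\mathsf Me_i=\sum_j(v_j-v_i)\mathsf M_{ji}e_j .$$
So this sum lies in $\mathbb Ce_i$. Fix $j\ne i$ and take $v=e_j$, so that $v_j=1$ and $v_l=0$ for $l\ne j$: the sum is $\mathsf M_{ji}e_j$, and $\mathsf M_{ji}=0$. $\square$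

For $\mathbb P^1$ one sees the lemma directly: $\mathsf M1=-\frac12$, $\mathsf Mh=\frac12h$, so $\mathsf Me_+=-\frac14(1-h)=-\frac12e_-$, which has no $e_+$-component.

## 9. A Laplace transform with poles at the eigenvalues of $E$

We will twice need that formal solutions converge (see e.g. Coddington–Levinson, Ch. 4); here is a short proof.

**Lemma 2.** Let $V$ be a finite-dimensional complex vector space, $\Phi:\{|x|<\rho_0\}\to\operatorname{End}V$ holomorphic, and $Z=\sum_{a\ge0}Z_ax^a\in V[[x]]$ a formal solution of $xZ'=\Phi(x)Z$. Then $Z$ converges in $|x|<\rho_0$.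

*Proof.* Let $\Phi=\sum\Phi_jx^j$ and $0<\rho<\rho_0$. There is $K\ge1$ with $\|\Phi_j\|\le K\rho^{-j}$ for all $j$. The coefficient of $x^a$ gives $(a-\Phi_0)Z_a=\sum_{j=1}^a\Phi_jZ_{a-j}$. For $a\ge2K$, $\|(a-\Phi_0)^{-1}\|\le\frac1{a-K}\le\frac2a$, so $z_a=\rho^a\|Z_a\|$ satisfies $z_a\le\frac{2K}a\sum_{i<a}z_i$. The partial sums $s_a=\sum_{i\le a}z_i$ thus obey $s_a\le(1+\frac{2K}a)s_{a-1}$, hence $s_a=O(a^{2K})$. So $z_a$ grows at most polynomially, and $Z$ converges in $|x|<\rho$. $\square$

**Step 1: the transform and its differential system.** The purpose is to turn recursion (4) into a system whose only singularities in $\mathbb C$ are the eigenvalues of $E$. Fix $N=n+\frac12$. For $w\in H^{2k}(X)$ set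
$$\Psi(\lambda)w=\sum_{a\ge0}\lambda^{-\sigma_a}\Gamma(\sigma_a)L_aw,\qquad\sigma_a=N+1+\tfrac n2-k+a+c_1 ,$$
and extend linearly to $H$. Since $\Gamma(\sigma)\lambda^{-\sigma}=\int_0^\infty e^{-\lambda t}t^{\sigma-1}dt$, this is the termwise Laplace transform of $t^{N+\frac n2-k}\,t^{c_1}\sum_at^aL_aw$. As $N+1+\frac n2-k>0$ and $c_1$ is nilpotent, $\Gamma(\sigma_a)$ is a well-defined invertible polynomial in $c_1$. For now $\Psi$ is a formal series in $\lambda^{-1}$, multiplied by powers of $\lambda$ and with coefficients polynomial in $\log\lambda$ of bounded degree, differentiated term by term.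

Since $E_bw\in H^{2(k+1-b)}$, the exponents belonging to $E_bw$ are $N+1+\frac n2-(k+1-b)+a+c_1=\sigma_{a+b}-1$. So
$$\Psi'(\lambda)E_bw=-\sum_a(\sigma_{a+b}-1)\Gamma(\sigma_{a+b}-1)\lambda^{-\sigma_{a+b}}L_aE_bw=-\sum_a\Gamma(\sigma_{a+b})\lambda^{-\sigma_{a+b}}L_aE_bw .$$
Summing over $b$ and using (4), $\Psi'Ew=-\sum_a\Gamma(\sigma_a)\lambda^{-\sigma_a}(a+c_1)L_aw$. Also $\lambda\Psi'w=-\sum_a\sigma_a\Gamma(\sigma_a)\lambda^{-\sigma_a}L_aw$. Subtract: $\sigma_a-a-c_1=N+1+\frac n2-k$, and $(\mathsf M-N-1)w=-(N+1+\frac n2-k)w$. Therefore $\Psi'(\lambda-E)=\Psi(\mathsf M-N-1)$, i.e.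
$$\Psi'(\lambda)=\Psi(\lambda)R(\lambda),\qquad R(\lambda)=(\mathsf M-N-1)(\lambda-E)^{-1}.\tag{7}$$

**Step 2: convergence for $|\lambda|>T$.** This step makes $\Psi$ an honest function. On $H^{2k}$ we have $\lambda^{-\sigma_a}=\lambda^{-(N+1)-c_1}\lambda^{-a}\lambda^{k-\frac n2}$, so
$$\Psi(\lambda)=\lambda^{-(N+1)-c_1}\,Z\,\lambda^{\mathsf M},\qquad Z=\sum_{a\ge0}G_ax^a,\quad x=\frac1\lambda,\quad G_aw=\Gamma(\sigma_a)L_aw\ \ (w\in H^{2k}).$$
Let $C(x)=\sum_bE_bx^b$, a polynomial. By (3), $\lambda^{\mathsf M}E\lambda^{-\mathsf M}=\lambda C(1/\lambda)$. Insert this in (7), multiplied by $\lambda$: using $\lambda^{\mathsf M}(1-E/\lambda)^{-1}=(1-C(x))^{-1}\lambda^{\mathsf M}$ and $\lambda\frac d{d\lambda}=-x\frac d{dx}$,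
$$-x\frac{dZ}{dx}=(N+1+c_1)Z-Z\mathsf M+Z(\mathsf M-N-1)(1-C(x))^{-1}.\tag{8}$$
The function $(1-C(x))^{-1}$ is rational and has no pole in $|x|<1/T$: for $x\ne0$, $1-C(x)$ is conjugate to $1-xE$, and $C(0)=c_1\cup$ is nilpotent. So (8) has the form $xZ'=\Phi(x)Z$ on $V=\operatorname{End}H$ with $\Phi$ holomorphic in $|x|<1/T$, and Lemma 2 shows that $Z$ is holomorphic in $|x|<1/T$. Hence $\Psi$ is a solution of (7) on the universal cover of $|\lambda|>T$.

**Step 3: invertibility.** We need this so that no solution is lost. The operator $G_0w=\Gamma(N+1+\frac n2-k+c_1)w$, $w\in H^{2k}$, is triangular for the degree filtration, with diagonal entries $\Gamma(N+1+\frac n2-k)\ne0$. So $Z(0)=G_0$ is invertible, and $\Psi$ is invertible for large $|\lambda|$. By Liouville's formula $(\det\Psi)'=\operatorname{tr}(R)\det\Psi$, it is invertible everywhere on the universal cover of $|\lambda|>T$.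

**Step 4: the function carrying the $J_m$.** Since $\mathsf M1=-\frac n2$, put
$$g(x):=\lambda^{N+1+\beta}\Psi(\lambda)1=Z(x)1=\sum_{m\ge0}b_mx^m,\qquad b_m=\Gamma(m+N+1+\beta)J_m ,$$
holomorphic in $|x|<1/T$. The plan is to read off $b_m$ from the singularities of $g$ on $|x|=1/T$.

## 10. Singularities on the circle $|x|=1/T$ and the proof of (5)

**Step 1: the local form at $1/u$, $u\in S$.** This step uses Lemma 1. Near $u$ we have $(\lambda-E)^{-1}=\frac{\pi_u}{\lambda-u}+\text{holomorphic}$, because $E\pi_u=u\pi_u$. So $R$ has a simple pole with residue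
$$R_{-1}=(\mathsf M-N-1)\pi_u=-(N+1)\Pi,\qquad\Pi=\Big(1-\frac{\mathsf M}{N+1}\Big)\pi_u .$$
Since $\pi_u\mathsf M\pi_u=0$,
$$\Pi^2=\Big(1-\frac{\mathsf M}{N+1}\Big)\Big(\pi_u-\frac{\pi_u\mathsf M\pi_u}{N+1}\Big)=\Pi .$$
So the eigenvalues of $R_{-1}$ lie in $\{0,-(N+1)\}$.

Let $s=\lambda-u$. We look for a solution $s^{R_{-1}}\mathcal H(\lambda)$ of (7) with $\mathcal H=\sum_j\mathcal H_js^j$, $\mathcal H_0=1$. It must satisfy $s\mathcal H'=\mathcal H\cdot sR-R_{-1}\mathcal H$. Writing $sR=\sum_{j\ge0}R_{j-1}s^j$, this means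
$$j\mathcal H_j+R_{-1}\mathcal H_j-\mathcal H_jR_{-1}=\sum_{i<j}\mathcal H_iR_{j-i-1}\qquad(j\ge1).$$
The operator on the left acting on $\mathcal H_j$ has eigenvalues among $j$ and $j\pm(N+1)$, and none is zero since $N\notin\mathbb Z$. So the $\mathcal H_j$ exist, and by Lemma 2 the series converges near $u$. Since $\Pi$ is a projection, $s^{R_{-1}}=(1-\Pi)+s^{-N-1}\Pi$.

The region $\{|\lambda-u|<\delta,\ |\lambda|>T\}$ is simply connected for small $\delta$. Choose a branch of $\log\lambda$ near $u$. On this region two invertible solutions of (7) differ by a constant factor on the left: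
$$\Psi(\lambda)=K_u\big[(1-\Pi)+s^{-N-1}\Pi\big]\mathcal H(\lambda),\qquad K_u\in GL(H).$$
We have $s=\lambda(1-ux)$, and $\operatorname{Re}(1-ux)>0$ there because $|ux|<1$; take $s^{-N-1}=\lambda^{-N-1}(1-ux)^{-N-1}$ with the principal branch of the last factor. Then
$$g(x)=\eta_u(x)+(1-ux)^{-N-1}\kappa_u(x),\tag{9}$$
with $\eta_u=\lambda^{N+1+\beta}K_u(1-\Pi)\mathcal H1$ and $\kappa_u=\lambda^\beta K_u\Pi\mathcal H1$ holomorphic near $x=1/u$, and
$$\kappa_u(1/u)=u^\beta K_u\Pi1,\qquad\Pi1=\Big(1-\frac{\mathsf M}{N+1}\Big)e_u .$$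
The eigenvalues of $\mathsf M$ lie in $[-\frac n2,\frac n2]$ and $N+1>\frac n2$, so $1-\frac{\mathsf M}{N+1}$ is invertible. As $e_u\ne0$, $\Pi1\neq0$, and
$$V_u:=\kappa_u(1/u)/\Gamma(N+1)\ne0 .$$

**Step 2: coefficients of $g$.** This step transfers (9) to $b_m$. At a point $\lambda_0$ with $|\lambda_0|=T$, $\lambda_0\notin S$, $R$ is holomorphic, so by (7) $\Psi$, and hence $g$, continues holomorphically across $x=1/\lambda_0$. Expand $\kappa_u=\sum_j\kappa_u^{(j)}(1-ux)^j$ near $1/u$. For each $u\in S$ subtract from $g$ the terms $\kappa_u^{(j)}(1-ux)^{j-N-1}$, $0\le j\le n+1$. Each subtracted term is holomorphic in $|x|<1/T$ and near every point of $|x|=1/T$ except $1/u$, since $\operatorname{Re}(1-ux)>0$ there. Near $1/u$ the remainder is holomorphic plus $(1-ux)^{n+2-N-1}=(1-ux)^{1/2}$ times a holomorphic function. So the remainder is continuous on $|x|\le1/T$, and by Cauchy's formula its coefficients are $O(T^m)$. For $\alpha>0$,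
$$[x^m](1-ux)^{-\alpha}=u^m\frac{\Gamma(m+\alpha)}{\Gamma(\alpha)\,m!}=\frac{u^mm^{\alpha-1}}{\Gamma(\alpha)}\Big(1+O\big(\tfrac1m\big)\Big).$$
Here $\alpha=N+1-j\ge\frac12$. The term $j=0$ contributes $m^Nu^mV_u(1+O(\frac1m))$, the others $O(T^mm^{N-1})$. As $N-1=n-\frac12>0$, the remainder is absorbed too:
$$b_m=m^N\sum_{u\in S}u^mV_u+O(T^mm^{N-1}).\tag{10}$$

**Step 3: from $b_m$ to $J_m$.** By Stirling, $\Gamma(m+N+1+b)/(m!\,m^{N+b})\to1$ locally uniformly for complex $b$ near $\frac n2$, hence with all $b$-derivatives (Cauchy's estimates). Substituting $b=\beta=\frac n2+c_1$, which involves only finitely many derivatives at $\frac n2$, we get $\Gamma(m+N+1+\beta)=m!\,m^{N+\beta}(\mathrm{id}+o(1))$. So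
$$m!\,m^\beta J_m=(\mathrm{id}+o(1))\,m^{-N}b_m=\sum_{u\in S}u^mV_u+o(T^m),$$
which is (5).

## 11. When the limit exists

**Uniqueness principle.** If $\omega_1,\dots,\omega_q$ are distinct numbers of modulus $1$ and $\sum_j\omega_j^kw_j\to0$ as $k\to\infty$, then all $w_j=0$. Indeed, multiply by $\bar\omega_i^k$ and take Cesàro means: those of $(\omega_j\bar\omega_i)^k$ tend to $0$ for $j\ne i$ and to $1$ for $j=i$.

**Step 1: symmetry of $V_u$.** This step makes the terms of one orbit add up. For $\zeta\in\mu_r$ we have $(\zeta^m-1)J_m=0$ for all $m\in\mathbb Z_{\ge0}$, since $J_m=0$ when $r\nmid m$. Insert (5) and use that $S$ is $\mu_r$-invariant (Section 4, Step 3; the spectra on $H$ and $H^*(X)$ agree):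
$$\sum_{u\in S}u^m\big(V_{\zeta^{-1}u}-V_u\big)=o(T^m).$$
Divide by $T^m$ and apply the uniqueness principle with frequencies $u/T$: $V_{\zeta^{-1}u}=V_u$.

**Step 2: existence of the limit.** Choose a representative $u_o$ of each $\mu_r$-orbit $o\subset S$. Each orbit has $r$ elements, and for $m=rk$ the number $u^m$ depends only on the orbit of $u$. So (5) gives
$$J_m\,m!\,m^\beta T^{-(m+\beta)}e^{-\mathrm i\theta(m+\beta)}=\sum_o\Big(\frac{u_o^r}{T^re^{\mathrm ir\theta}}\Big)^k\,rT^{-\beta}e^{-\mathrm i\theta\beta}V_{u_o}+o(1).$$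
The bases $u_o^r/(T^re^{\mathrm ir\theta})$ have modulus $1$ and are distinct, since $u_o^r=u_{o'}^r$ only within one orbit. All the coefficient vectors are nonzero. Suppose the limit $A$ exists. Subtract it as a term of frequency $1$ and apply the uniqueness principle: a base different from $1$ would have a zero coefficient vector. So every base equals $1$; since the bases are distinct and $S$ is not empty, there is exactly one orbit, with $u_o^r=T^re^{\mathrm ir\theta}$, i.e. $S=Te^{\mathrm i\theta}\mu_r$. Conversely, if $S=Te^{\mathrm i\theta}\mu_r$, take $u_o=Te^{\mathrm i\theta}$: the right side is $rT^{-\beta}e^{-\mathrm i\theta\beta}V_{Te^{\mathrm i\theta}}+o(1)$, with nonzero limit.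

**Step 3: the criterion.** If $S$ is a single orbit, then $S=Te^{\mathrm i\theta}\mu_r$ for every $\theta$ with $Te^{\mathrm i\theta}\in S$, and the answer is yes. If the answer is yes, the limit exists for some such $\theta$ and $S$ is a single orbit by Step 2. This proves Theorem C. $\square$

## 12. Oscillation on $X^{(k)}$, and both signs of $u^r=\pm T^r$

For the manifolds $X^{(k)}$ of Theorem B, both extremal eigenvalues $u,\bar u$ are simple, so Theorem C applies:
$$m!\,m^\beta J_m=u^mV_u+\bar u^mV_{\bar u}+o(T^m),\qquad V_u,V_{\bar u}\ne0 .$$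
Since $r=1$ and $S$ consists of two $\mu_1$-orbits, the limit in (2) exists for no $\theta\in\mathbb R$, not even with $A=0$. So here it is a genuine oscillation: the failure does not come from a wrong normalization or from cancellation. Whenever the extremal blocks are reduced, (5) is what replaces the expected single-frequency statement.

Both signs in Theorem A(ii) occur with answer yes. For $\mathbb P^n$, $S=(n+1)\mu_{n+1}$ with simple eigenvalues and $r=n+1$, so the answer is yes and $u^r=T^r$. For $Y=\mathbb P_{\mathbb P^3}(\mathcal O\oplus\mathcal O(3))$, $r=1$ and $S=\{-\tau\}$ is simple by Section 6, Step 3. By Theorem C the answer for $Y$ is yes, and the limit exists exactly for $\theta\in\pi+2\pi\mathbb Z$, with $u^r=-T^r$, although $T$ itself is not an eigenvalue.
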